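# Strong products of well-dominated graphs, and the graphs that break them

## Does the strong product preserve well-domination?

All graphs are finite, simple and non-null. For a vertex $v$ of $G$ we write $N_G(v)$ for its set of neighbors and $N_G[v]=N_G(v)\cup\{v\}$; the subscript is dropped when it is clear. A set $D\subseteq V(G)$ is dominating if every vertex outside $D$ has a neighbor in $D$; equivalently, $D$ meets $N[v]$ for every vertex $v$. The least size of a dominating set is $\gamma(G)$, and $\alpha(G)$ is the largest size of an independent set.

**Definition (well-dominated).** A graph is well-dominated if all its minimal dominating sets are minimum, that is, they all have the same cardinality $\gamma(G)$.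

The path with three vertices is not well-dominated: the middle vertex alone is a minimal dominating set, and so is the pair of ends. Two well-dominated graphs will stay with us.

* The cycle $C_4$. A single vertex misses its antipode and nothing else. So no single vertex dominates, and any two vertices do, since their antipodes differ. The minimal dominating sets are exactly the pairs, and $\gamma(C_4)=2$.
* The cycle $C_5$, with vertices $0,\dots,4$ modulo $5$. No single vertex dominates. An adjacent pair $\{i,i+1\}$ misses $i+3$, while a nonadjacent pair $\{i-1,i+1\}$ dominates. Any three vertices contain a nonadjacent pair, because $C_5$ has no triangle. So the minimal dominating sets are exactly the nonadjacent pairs, and $\gamma(C_5)=2$.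

**Definition (strong product).** $G\boxtimes H$ has vertex set $V(G)\times V(H)$; two distinct vertices $(u_1,v_1)$, $(u_2,v_2)$ are adjacent if and only if $u_2\in N_G[u_1]$ and $v_2\in N_H[v_1]$. Hence $N_{G\boxtimes H}[(g,h)]=N_G[g]\times N_H[h]$.

Closed neighborhoods in $G\boxtimes H$ are boxes. So one would first guess that domination numbers multiply, and that the strong product of two well-dominated graphs is again well-dominated. We test this guess, and for that we want a way to recognize dominating sets of a product.

For $S\subseteq V(G)\times V(H)$ and $g\in V(G)$, let
$$S_g=\{h\in V(H):\ (g',h)\in S\ \text{for some}\ g'\in N_G[g]\}.$$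
This is what the vertex $g$ sees of $S$.

**Lemma 1.** $S$ dominates $G\boxtimes H$ if and only if $S_g$ dominates $H$ for every $g\in V(G)$.

*Proof.* The vertex $(g,h)$ is dominated by $S$ if and only if there is $(g',h')\in S$ with $g'\in N[g]$ and $h'\in N[h]$, that is, if and only if some $h'\in S_g$ lies in $N[h]$. Ask this for all $h$, and then for all $g$. $\square$

**Test: $G=K_m$.** Every $g$ sees everything, so $S$ dominates $K_m\boxtimes H$ if and only if its projection to $H$ dominates $H$. Let $H$ be well-dominated and $S$ a minimal dominating set of the product. The projection of $S$ contains a minimal dominating set $D'$ of $H$; pick one point of $S$ over each element of $D'$. These $\gamma(H)$ points already dominate, so by minimality they are all of $S$. Thus $|S|=\gamma(H)$ always, and the guess survives.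

**Test: $C_4\boxtimes C_4$.** Use coordinates modulo $4$. A point $(i,i)$ dominates $(a,b)$ exactly when $a\ne i+2$ and $b\neq i+2$. Take $S=\{(0,0),(1,1),(2,2)\}$. A point $(a,b)$ missed by all three would need each of the values $2,3,0$ to occur among its two coordinates, which is impossible. So three points dominate, and some minimal dominating set has at most $3$ elements. On the other hand $\{0,2\}\times\{0,2\}$ is an independent set with four elements; extended to a maximal independent set, it becomes (as we recall in a moment) a minimal dominating set with at least $4$ elements. So $C_4\boxtimes C_4$ is not well-dominated, and the guess is false.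

**Test: $C_5\boxtimes C_5$.** Every $S_g$ must dominate $C_5$, so $S$ has at least $2$ points over each of the five sets $N[g]$. Each point lies over exactly three of these sets, so $3|S|\ge 10$ and $|S|\ge4$. This time the domination number does not drop: it is $4=2\cdot 2$. Still, $\{(i,2i): i \bmod 5\}$ is independent: if $i-j=\pm1$ then the second coordinates differ by $\pm2$, and if $i-j=\pm2$ the first coordinates are already nonadjacent and distinct. It has $5$ elements, so $C_5\boxtimes C_5$ is not well-dominated either, but for a different reason.

So some well-dominated graphs are safe factors and some are not, and the failure can come from small dominating sets or from large independent sets.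

## Simplicial vertices and the conjecture

We recall three standard facts.

First, every dominating set contains a minimal dominating set.

Second, a maximal independent set $I$ is a minimal dominating set: it dominates, because a vertex with no neighbor in $I$ could be added to $I$; and if $v\in I$ is removed, then $v$ itself is no longer dominated. Consequently, if $G$ is well-dominated with $\gamma(G)=k$, every maximal independent set has exactly $k$ vertices, and $\alpha(G)=k$, since every independent set extends to a maximal one.

Third, the product of independent sets $I\subseteq V(G)$ and $J\subseteq V(H)$ is independent in $G\boxtimes H$: if $(a,b),(a',b')\in I\times J$ are equal or adjacent, then $a'\in N[a]$ and $b'\in N[b]$, so $a=a'$ and $b=b'$.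

Together these facts say that a drop in the domination number is enough.

**Lemma 2.** Let $G$ and $H$ be well-dominated. Then $\alpha(G\boxtimes H)\ge\gamma(G)\gamma(H)$. If $\gamma(G\boxtimes H)<\gamma(G)\gamma(H)$, then $G\boxtimes H$ is not well-dominated.

*Proof.* The product of maximum independent sets is independent and has $\alpha(G)\alpha(H)=\gamma(G)\gamma(H)$ elements. Extended to a maximal independent set, it is a minimal dominating set with at least $\gamma(G)\gamma(H)$ elements, which by assumption is more than $\gamma(G\boxtimes H)$. $\square$

**Definition (simplicial, trivially well-dominated).** A vertex $u$ is simplicial if $N[u]$ is a clique. A graph $G$ is trivially well-dominated if there are vertices $u_1,\dots,u_t$ such that $\{N[u_1],\dots,N[u_t]\}$ is a partition of $V(G)$ into cliques.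

The path on $1,2,3,4$ is an example: $N[1]=\{1,2\}$ and $N[4]=\{3,4\}$ are cliques and partition the vertex set. The cycles $C_4$ and $C_5$ are not: they have no simplicial vertex at all. Every trivially well-dominated graph is well-dominated, and it is known that these graphs are safe factors: if $G$ is trivially well-dominated, then $G\boxtimes H$ is well-dominated for every well-dominated $H$. (Both facts are proved at the end, inside Theorem 3.) The question is whether these are the only safe factors.

**Conjecture** (Yixin Cao, Guiqiang Mou and Jianxin Wang, "On well (edge) dominated and equimatchable strong product graphs", arXiv:2407.01121 (2024)). Let $G$ be a well-dominated graph. If $G$ is not trivially well-dominated, then there exists another well-dominated graph $H$ such that $G\boxtimes H$ is not well-dominated.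

We shall prove it. The hypothesis on $G$ is a negative one, so the first job is to turn it into something that can be used: a count of simplicial neighborhoods that falls short of $\gamma(G)$.

**Lemma 3.** Let $G$ be well-dominated with $\gamma(G)=k$.

(a) If $u,u'$ are simplicial, then $N[u]$ and $N[u']$ are equal or disjoint.

(b) Let $s$ be the number of distinct sets $N[u]$ with $u$ simplicial. Then $s\le k$, with equality if and only if $G$ is trivially well-dominated.

*Proof.* (a) Let $u\neq u'$. If they are adjacent, then $N[u]$ is a clique containing $u'$, so $N[u]\subseteq N[u']$; by symmetry the two sets are equal. Now let $u,u'$ be nonadjacent, and suppose $w\in N[u]\cap N[u']$. Both sets are cliques containing $w$, so $N[u]\cup N[u']\subseteq N[w]$. Extend $\{u,u'\}$ to a maximal independent set $I$; it has $k$ elements. In $I$ replace the two vertices $u,u'$ by the one vertex $w$. Whatever $u$ or $u'$ dominated lies in $N[w]$, so $(I\setminus\{u,u'\})\cup\{w\}$ is dominating, with at most $k-1$ elements. This contradicts $\gamma(G)=k$.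

(b) Choose one simplicial representative for each of the $s$ sets, say $u_1,\dots,u_s$. By (a) the sets $N[u_j]$ are pairwise disjoint. Hence the $u_j$ are pairwise nonadjacent, and $s\le\alpha(G)=k$. If $s=k$, then $\{u_1,\dots,u_k\}$ is a maximum independent set, hence dominating; so the disjoint cliques $N[u_j]$ cover $V(G)$, and $G$ is trivially well-dominated. Conversely, let $\{N[u_1],\dots,N[u_t]\}$ be a partition of $V(G)$ into cliques. Then $\{u_1,\dots,u_t\}$ is independent (the sets are disjoint) and dominating (they cover), so it is a maximal independent set and $t=k$. These are $k$ distinct closed neighborhoods of simplicial vertices, so $s\ge k$. $\square$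

So in a well-dominated graph that is not trivially well-dominated we have $s<k$. From now on let
$$W=V(G)\setminus\bigcup_{j=1}^sN[u_j].$$
No vertex of $W$ is simplicial, because each simplicial vertex lies in some $N[u_j]$. Hence for each $w\in W$ there are two distinct nonadjacent vertices $a,b\in N[w]$, and a maximal independent set $D\ni a,b$ is a dominating set of minimum size $k$ that meets $N[w]$ twice. This surplus hit is what we shall exploit.

## One dominating set cannot serve every vertex

By Lemma 2 it would be enough to find $H$ with $\gamma(G\boxtimes H)<\gamma(G)\gamma(H)$. Let us try to make a surplus hit pay. We want a graph $H$ with $\gamma(H)=2$ in which there are two ways to dominate: hit a clique $Q$ and a clique $R$ once each, or hit $Q$ twice in the right way and forget about $R$.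

The house does this. Its vertices are $s,x^+,x^-,z_+,z_-$; the sets $Q=\{s,x^+,x^-\}$ and $R=\{z_+,z_-\}$ are cliques; and the remaining edges are $x^+z_+$ and $x^-z_-$. A set $D$ dominates the house if and only if $D$ meets $Q$ and, in addition, either $D$ meets $R$ or $D\supseteq\{x^+,x^-\}$. (This is the case $p=1$ of Lemma 4 below.)

Now suppose that one maximal independent set $D$ of $G$ met $N[w]$ twice for every $w\in W$. We would place $D$ in the layer $V(G)\times Q$, giving each $d\in D$ the second coordinate $x^+$ or $x^-$, in such a way that each $w$ sees both signs; and we would place one point $(u_j,z_+)$ for each $j\le s$. Each vertex of $N[u_j]$ sees $z_+$, and each $w\in W$ sees both signs. The cost would be $k+s<2k$.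

The place where this stops is the word "one". In $C_5$ we have $W=V(C_5)$, and every maximal independent set is a pair $\{i-1,i+1\}$. It has $6$ incidences with the five sets $N[g]$, each of which it meets, so it meets exactly one of them twice, namely $N[i]$. It serves the single vertex $w=i$ and none of the other four. No better arrangement exists in this product: by the count used for $C_5\boxtimes C_5$, a dominating set $S$ of the product of $C_5$ with the house satisfies $3|S|\ge5\cdot2$, so $|S|\ge4=\gamma(C_5)\cdot2$. There is no drop at all.

The remedy is to let different vertices of $W$ use different dominating sets. Give $H$ several cliques $Q_1,\dots,Q_p$ in place of one, each of which has to be hit anyway, and place in layer $Q_i$ a maximal independent set $D_i$ that serves the vertex $w_i$. All the layers share the same clique $R$, and the rule should be that a double hit in any single layer releases us from hitting $R$. This tells us what $R$ must be. If we choose just one of $x_i^+,x_i^-$ in each layer, some vertex of $R$ has to stay undominated; so $R$ needs one vertex for each vector of signs.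

## The graphs $H_p$

**Definition ($H_p$, $p\ge1$).** The vertices are $s_i,x_i^+,x_i^-$ for $1\le i\le p$, and $z_\varepsilon$ for $\varepsilon\in\{+,-\}^p$. The sets $Q_i=\{s_i,x_i^+,x_i^-\}$ and $R=\{z_\varepsilon:\varepsilon\in\{+,-\}^p\}$ are cliques. In addition $z_\varepsilon$ is adjacent to $x_i^{\varepsilon_i}$ for each $i$. There are no other edges. In particular $N[s_i]=Q_i$.

For $p=1$ this is the house. For $p=2$ there are two triangles and a clique $R$ on $z_{++},z_{+-},z_{-+},z_{--}$, where for instance $z_{+-}$ is joined to $x_1^+$ and $x_2^-$.

**Lemma 4.** A set $D\subseteq V(H_p)$ is dominating if and only if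
$$D\cap Q_i\neq\emptyset\ \text{ for all } i,\quad\text{and}\quad\big(D\cap R\ne\emptyset\ \text{ or }\ \{x_j^+,x_j^-\}\subseteq D\ \text{ for some } j\big).\tag{1}$$
Consequently $H_p$ is well-dominated and $\gamma(H_p)=p+1$.

*Proof.* *Necessity.* The vertex $s_i$ has to be dominated and $N[s_i]=Q_i$, so $D\cap Q_i\ne\emptyset$. Suppose that $D\cap R=\emptyset$ and that $D$ contains no pair $\{x_j^+,x_j^-\}$. Then for each $i$ we can choose a sign $\varepsilon_i$ with $x_i^{\varepsilon_i}\notin D$. For the resulting vector $\varepsilon$, the set $N[z_\varepsilon]=R\cup\{x_i^{\varepsilon_i}:1\le i\le p\}$ misses $D$, so $z_\varepsilon$ is not dominated.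

*Sufficiency.* Each clique $Q_i$ is dominated because $D$ meets it. If $D$ meets $R$, the clique $R$ is dominated. Otherwise $\{x_j^+,x_j^-\}\subseteq D$ for some $j$, and every $z_\varepsilon$ is adjacent to $x_j^{\varepsilon_j}\in D$.

*Consequence.* The sets $Q_1,\dots,Q_p,R$ are disjoint, so a set satisfying (1) has at least $p+1$ elements: one in each $Q_i$, and one more either in $R$ or in some $Q_j$. It also contains a subset of exactly $p+1$ elements satisfying (1): in the first case one element from each $Q_i$ and one from $R$, in the second case $x_j^+,x_j^-$ and one element from each $Q_i$ with $i\ne j$. A minimal dominating set must equal this subset. So all minimal dominating sets have exactly $p+1$ elements. $\square$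

## The product with $H_p$ has too small a dominating set

**Theorem 1 (the conjecture).** Let $G$ be well-dominated but not trivially well-dominated, and let $k=\gamma(G)$. Let $u_1,\dots,u_s$ be representatives of the distinct sets $N[u]$ with $u$ simplicial, so that $s<k$ by Lemma 3, and let $W=V(G)\setminus\bigcup_jN[u_j]$. For every $p\ge|W|$, $p\ge1$, the graph $H_p$ is well-dominated and
$$\gamma(G\boxtimes H_p)\le pk+s<(p+1)k\le\alpha(G\boxtimes H_p).$$
Hence $G\boxtimes H_p$ is not well-dominated. In particular the single graph $H_n$ works for all such $G$ with at most $n$ vertices.

**Step 1: choose a dominating set for each layer.** The purpose is to give every vertex of $W$ a layer of its own with a surplus hit. Write $W=\{w_1,\dots,w_l\}$, $l\le p$. For $i\le l$ the vertex $w_i$ is not simplicial, so there are distinct nonadjacent $a_i,b_i\in N[w_i]$. Let $D_i$ be a maximal independent set containing $a_i$ and $b_i$. For $l<i\le p$ let $D_i$ be any maximal independent set and $a_i\in D_i$ arbitrary. All $D_i$ are dominating, and $|D_i|=k$ for all $i$.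

**Step 2: write down the set.** The purpose is to realize the layers with split signs, and to pay for $R$ only over the simplicial neighborhoods. Fix $z\in R$ and put
$$S=\{(u_j,z):1\le j\le s\}\ \cup\ \bigcup_{i=1}^p\Big(\{(a_i,x_i^+)\}\cup\{(d,x_i^-):d\in D_i\setminus\{a_i\}\}\Big).\tag{2}$$
The points listed are distinct. Layer $i$ contributes $|D_i|=k$ of them, so $|S|=pk+s$.

**Step 3: check that $S$ dominates.** By Lemma 1 it is enough to check that $S_g$ satisfies (1) for every $g\in V(G)$. For each $i$ the set $D_i$ dominates $g$, so some $d\in D_i$ lies in $N[g]$. The point of $S$ in layer $i$ over $d$ has second coordinate $x_i^+$ or $x_i^-$, so $S_g\cap Q_i\neq\emptyset$. For the second half of (1), suppose first that $g\in N[u_j]$ for some $j$. Then $u_j\in N[g]$, so $z\in S_g\cap R$. Otherwise $g\in W$, say $g=w_i$ with $i\le l$. Then $a_i\in N[g]$ gives $x_i^+\in S_g$, and $b_i\in N[g]$ with $b_i\in D_i\setminus\{a_i\}$ gives $x_i^-\in S_g$. In all cases (1) holds.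

**Step 4: conclude.** The purpose is to compare with $\gamma(G)\gamma(H_p)$. We have $\gamma(G\boxtimes H_p)\le pk+s<(p+1)k$ because $s<k$. By Lemma 4, $H_p$ is well-dominated with $\gamma(H_p)=p+1$, and Lemma 2 gives both $\alpha(G\boxtimes H_p)\ge(p+1)k$ and the failure of well-domination. If $G$ has at most $n$ vertices, then $n\ge|W|$ and $n\ge1$, so $p=n$ is allowed. $\blacksquare$

**Example: $C_5\boxtimes H_5$.** Here $k=2$, $s=0$, $W=V(C_5)$. Index the layers by $i$ modulo $5$, with $D_i=\{i-1,i+1\}$. The set (2) is $\{(i-1,x_i^+),(i+1,x_i^-): i \bmod 5\}$, with ten elements, while $\gamma(C_5)\gamma(H_5)=12$. Ten is optimal: every $S_g$ has at least $6$ elements, so $3|S|\ge30$.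

**Example: the house in the role of $G$.** Let $G$ have vertices $u,a,b,c,d$ and edges $ua,ub,ab,ac,bd,cd$. This is $H_1$, so it is well-dominated with $k=2$. The vertex $u$ is simplicial, with $N[u]=\{u,a,b\}$. No other vertex is: $N[a]$ contains the nonadjacent pair $u,c$; $N[b]$ contains $u,d$; $N[c]$ contains $a,d$; and $N[d]$ contains $b,c$. So $s=1$ and $W=\{c,d\}$. With $p=2$ we may take $D_1=\{a,d\}$ for $w_1=c$ and $D_2=\{b,c\}$ for $w_2=d$, and (2) becomes
$$\{(u,z),\ (a,x_1^+),(d,x_1^-),\ (b,x_2^+),(c,x_2^-)\},$$
five points against $\gamma(G)\gamma(H_2)=6$.

## Rigid vertices and the exact domination number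

The set (2) pays one point of $R$ for each simplicial neighborhood. Is this necessary? In the last example, $\{a,b\}$ is a minimal dominating set of the house, not independent, and it meets $N[u]$ twice. So even the simplicial vertex $u$ can be served by a surplus hit, if we use minimal dominating sets in place of maximal independent ones. The vertices for which no surplus hit is possible are the following.

**Definition (rigid).** A vertex $g$ of $G$ is rigid if $|N[g]\cap D|=1$ for every minimal dominating set $D$ of $G$. Let $r(G)$ be the number of distinct sets $N[g]$ with $g$ rigid, and $n_0(G)$ the number of vertices that lie in none of these sets.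

In the path on $1,2,3,4$ the minimal dominating sets are $\{1,3\},\{1,4\},\{2,3\},\{2,4\}$; each has one element in $\{1,2\}=N[1]$, so the end $1$ is rigid. In the house $u$ is simplicial but not rigid.

A rigid vertex is always simplicial: two nonadjacent vertices of $N[g]$ would extend to a maximal independent set, which is a minimal dominating set meeting $N[g]$ at least twice. It follows that the house has no rigid vertex, so it has $r=0$ and $n_0=5$; and $C_5$ also has $r=0$, $n_0=5$.

**Definition (fractional domination number).** $\gamma_f(G)$ is the minimum of $\sum_vf(v)$ over all $f:V(G)\to[0,\infty)$ with $f(N[v])\ge1$ for all $v$, where $f(X)=\sum_{v\in X}f(v)$.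

The minimum is attained: values above $1$ may be lowered to $1$, so one minimizes a continuous function over a nonempty compact set. The indicator function of a minimum dominating set shows $\gamma_f(G)\le\gamma(G)$. For $C_5$, the constant $f=1/3$ gives $5/3$, and summing $f(N[g])\ge1$ over the five vertices gives $3\sum_v f(v)\ge5$; so $\gamma_f(C_5)=5/3$.

**Theorem 2 (exact value).** Let $G$ be well-dominated, $k=\gamma(G)$, $r=r(G)$, $n_0=n_0(G)$. Then $r\le k$, with equality if and only if $G$ is trivially well-dominated. For every $q\ge1$,
$$\gamma(G\boxtimes H_q)\ge qk+r,\qquad\text{with equality whenever } q\ge n_0.$$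
So $\gamma(G)\gamma(H_q)-\gamma(G\boxtimes H_q)$ is at most $k-r$ for all $q$, and equals $k-r$ for all $q\ge\max(1,n_0)$. Moreover
$$\gamma_f(G)\le k-\frac{k-r}{n_0+1}.$$

**Step 1: compare $r$ with $k$.** Rigid vertices are simplicial, so with $s$ as in Lemma 3 we have $r\le s\le k$. If $r=k$, then $s=k$ and $G$ is trivially well-dominated by Lemma 3(b). Conversely, let $G$ be trivially well-dominated, with a partition of $V(G)$ into cliques $N[u_1],\dots,N[u_k]$; there are $k$ parts, as shown in the proof of Lemma 3(b). A minimal dominating set has $k$ elements and meets each of the $k$ disjoint sets $N[u_i]$, since it dominates $u_i$; so it meets each exactly once. Hence every $u_i$ is rigid, and $r=k$.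

From now on let $u_1,\dots,u_r$ be rigid representatives of the $r$ distinct sets. They are simplicial, so the sets $N[u_j]$ are pairwise disjoint by Lemma 3(a).

**Step 2: the lower bound.** The purpose is to show that over each rigid neighborhood one extra point has to be paid, either in $R$ or as a wasteful point in some layer. Let $S$ be a dominating set of $G\boxtimes H_q$, and put $S^i=S\cap(V(G)\times Q_i)$ and $S^R=S\cap(V(G)\times R)$. By Lemma 1 every $S_g$ satisfies (1). This has two consequences.

First, for each $i$ and each $g$ we have $S_g\cap Q_i\ne\emptyset$, so some point of $S^i$ has its first coordinate in $N[g]$. Thus the projection $\pi(S^i)$ to $V(G)$ dominates $G$.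

Second, for each $j\le r$ the second half of (1) for $g=u_j$ says that either

* (A) $S^R$ meets $N[u_j]\times R$, or
* (B) for some $i$ both $x_i^+$ and $x_i^-$ lie in $S_{u_j}$, and hence $|S^i\cap(N[u_j]\times Q_i)|\ge2$.

Let $e_i$ be the number of indices $j$ with $|S^i\cap(N[u_j]\times Q_i)|\ge2$. Choose a minimal dominating set $D'\subseteq\pi(S^i)$; since $G$ is well-dominated, $|D'|=k$. Choose $S'\subseteq S^i$ that projects bijectively onto $D'$. By rigidity,
$$|S'\cap(N[u_j]\times Q_i)|=|D'\cap N[u_j]|=1\quad\text{for every } j.$$
So for each of the $e_i$ indices counted, $S^i\setminus S'$ has an element in $N[u_j]\times Q_i$. These sets are disjoint for different $j$, and therefore $|S^i|\ge k+e_i$.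

At most $\sum_ie_i$ indices $j$ satisfy (B), so at least $r-\sum_ie_i$ of them satisfy (A). The sets $N[u_j]\times R$ are disjoint, so $|S^R|\ge r-\sum_ie_i$. Adding up,
$$|S|\ \ge\ \sum_{i=1}^q(k+e_i)+r-\sum_{i=1}^qe_i\ =\ qk+r.$$

**Step 3: equality for $q\ge n_0$.** The purpose is to rerun the construction of Theorem 1 with fewer exceptions. Let $w_1,\dots,w_{n_0}$ be the vertices outside $\bigcup_{j\le r}N[u_j]$. None of them is rigid, as $w_i\in N[w_i]$. Every minimal dominating set $D$ has $|N[w_i]\cap D|\ge1$, so non-rigidity gives a minimal dominating set $D_i$ that contains two distinct vertices $a_i,b_i\in N[w_i]$. For $n_0<i\le q$ take any minimal dominating set $D_i$ and any $a_i\in D_i$. All $D_i$ have $k$ elements. Fix $z\in R$ and let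
$$S=\{(u_j,z):1\le j\le r\}\ \cup\ \bigcup_{i=1}^q\Big(\{(a_i,x_i^+)\}\cup\{(d,x_i^-):d\in D_i\setminus\{a_i\}\}\Big),$$
a set of $qk+r$ points. Let $g\in V(G)$. Each $D_i$ dominates $g$, so $S_g$ meets each $Q_i$. If $g\in N[u_j]$ with $j\le r$, then $z\in S_g$. Otherwise $g=w_i$ with $i\le n_0\le q$, and $a_i,b_i\in N[g]$ give $x_i^+,x_i^-\in S_g$. So $S_g$ satisfies (1), and $S$ dominates by Lemmas 1 and 4. With Step 2, $\gamma(G\boxtimes H_q)=qk+r$.

Since $\gamma(G)\gamma(H_q)=(q+1)k$ and $(q+1)k-(qk+r)=k-r$, the statement about the difference follows from Steps 2 and 3.

**Step 4: the bound on $\gamma_f$.** The purpose is to read the drop as information about $G$ alone. For any graphs $G$ and $H$,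
$$\gamma(G\boxtimes H)\ge\gamma_f(G)\,\gamma(H).\tag{3}$$
Indeed, let $S$ be a minimum dominating set of $G\boxtimes H$ and put $f(g)=|S\cap(\{g\}\times V(H))|/\gamma(H)$. Then
$$f(N[g])=\frac{|S\cap(N[g]\times V(H))|}{\gamma(H)}\ge\frac{|S_g|}{\gamma(H)}\ge1,$$
because $S_g$ dominates $H$. So $\gamma_f(G)\le\sum_gf(g)=|S|/\gamma(H)$.

If $n_0\ge1$, apply (3) with $H=H_{n_0}$ and use the equality of Step 3 with $q=n_0$:
$$\gamma_f(G)\le\frac{n_0k+r}{n_0+1}=k-\frac{k-r}{n_0+1}.$$
If $n_0=0$, the sets $N[u_j]$, $j\le r$, cover $V(G)$, so $\{u_1,\dots,u_r\}$ is dominating and $r\ge k$, that is, $r=k$. The bound then reads $\gamma_f(G)\le k$, which always holds. $\blacksquare$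

For the house, Theorem 2 gives $\gamma(G\boxtimes H_q)=2q$ for $q\ge5$, one less than the value $2q+1$ in Theorem 1. For $C_5$ the last bound is $2-\frac26=\frac53$, which is exactly $\gamma_f(C_5)$. And the lower bound $qk+r$ need not be attained when $q<n_0$: for $C_5$ and $q=1$ it is $2$, while we saw that the product of $C_5$ with the house has no dominating set with fewer than $4$ elements.

## Five equivalent descriptions of trivial well-domination

**Theorem 3 (characterization).** For an arbitrary graph $G$ with $n$ vertices the following are equivalent:

* (i) $G$ is trivially well-dominated.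
* (ii) $G\boxtimes H$ is well-dominated for every well-dominated $H$.
* (iii) $G$ is well-dominated and $G\boxtimes H_n$ is well-dominated.
* (iv) $G$ is well-dominated and $\gamma(G\boxtimes H)=\gamma(G)\gamma(H)$ for every graph $H$.
* (v) $G$ is well-dominated and $\gamma_f(G)=\gamma(G)$.

We show (i)⇒(ii)⇒(iii)⇒(i) and (i)⇒(v)⇒(iv)⇒(i).

**(i)⇒(ii).** This is the known result on safe factors; the purpose of this step is to extend the argument for $K_m$ to a partition into cliques. Let $N[u_1],\dots,N[u_t]$ be a partition of $V(G)$ into cliques, let $H$ be well-dominated, and let $S$ be a minimal dominating set of $G\boxtimes H$. For each $i$ the set $S_{u_i}$, which is the projection of $S\cap(N[u_i]\times V(H))$ to $H$, dominates $H$. Choose a minimal dominating set of $H$ inside it, and choose $T_i\subseteq S\cap(N[u_i]\times V(H))$ that projects bijectively onto this set; so $|T_i|=\gamma(H)$. Then $T_i$ dominates $N[u_i]\times V(H)$: given $(g,h)$ in this set, there is $(g',h')\in T_i$ with $h'\in N[h]$, and $g,g'$ both lie in the clique $N[u_i]$, so $g'\in N[g]$. Hence $\bigcup_iT_i$ is a dominating set contained in $S$, and by minimality $S=\bigcup_iT_i$. The $T_i$ are disjoint,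 so $|S|=t\,\gamma(H)$ for every minimal dominating set $S$.

With $H=K_1$ this says that a trivially well-dominated graph is well-dominated, and that the number of parts is $t=\gamma(G)$.

**(ii)⇒(iii).** Take $H=K_1$, for which $G\boxtimes K_1$ is a copy of $G$, and $H=H_n$, which is well-dominated by Lemma 4.

**(iii)⇒(i).** If $G$ is well-dominated but not trivially so, Theorem 1 with $p=n\ge|W|$ says that $G\boxtimes H_n$ is not well-dominated.

**(i)⇒(v).** The purpose is to bound fractional dominating functions from below by summing over the clique partition. As just noted, $G$ is well-dominated and has a partition $N[u_1],\dots,N[u_k]$ with $k=\gamma(G)$. If $f(N[v])\ge1$ for all $v$, then $\sum_vf(v)=\sum_{i=1}^kf(N[u_i])\ge k$. So $\gamma_f(G)\ge k$, while always $\gamma_f(G)\le\gamma(G)=k$.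

**(v)⇒(iv).** By (3), $\gamma(G\boxtimes H)\ge\gamma_f(G)\gamma(H)=\gamma(G)\gamma(H)$. The reverse inequality always holds: if $D$ dominates $G$ and $E$ dominates $H$, then $D\times E$ meets every box $N[g]\times N[h]$, so it dominates $G\boxtimes H$.

**(iv)⇒(i).** If $G$ is well-dominated but not trivially well-dominated, Theorem 1 with $p=n$ gives $\gamma(G\boxtimes H_n)<\gamma(G)\gamma(H_n)$, against (iv). $\blacksquare$
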